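# Shellability of polytope face posets after the edges of an interval are removed

## 1. A hexagon and a subdivided tetrahedron

Take a triangle with vertices $1,2,3$. Its nonempty proper faces are the vertices $1,2,3$ and the edges $12,13,23$. Ordered by inclusion, they have a Hasse diagram that is a hexagon,
$$1 - 12 - 2 - 23 - 3 - 13 - 1 .$$
Remove one edge of the diagram, say the one between $2$ and $23$. What is left is a path with five edges, $23-3-13-1-12-2$. Every element still lies in a chain of two elements. Walking along the path, we can list its edges so that each new edge meets the union of the earlier ones in exactly one point. Nothing bad has happened.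

Now go up one dimension. Take the tetrahedron with vertices $1,2,3,4$. It has $14$ nonempty proper faces: four vertices, six edges, four facets. Consider the four faces
$$\mathcal I=\{1,\;12,\;13,\;123\},$$
that is, all faces between $1$ and $123$. The Hasse diagram has $24$ edges. Remove the four that have both ends in $\mathcal I$, namely $1-12$, $1-13$, $12-123$, $13-123$, and let the remaining $20$ edges generate a new partial order.

Which relations are lost? The four removed ones, and also $1<123$, because the only elements strictly between $1$ and $123$ are $12$ and $13$. The other relations between a vertex and a facet survive: for instance $1<124$ because of $1<14<124$, and $2<123$ because of $2<23<123$. Among the $24$ maximal chains vertex $<$ edge $<$ facet, exactly six used a removed edge: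
$$1<12<123,\quad 1<13<123,\quad 1<12<124,\quad 1<13<134,\quad 2<12<123,\quad 3<13<123 .$$
The other $18$ survive. Every element still lies in one of them; for the elements of $\mathcal I$ we may take $1<14<124$, $2<12<124$, $3<13<134$, $2<23<123$.

Think of each chain as a triangle. The $24$ triangles form the barycentric subdivision of the boundary of the tetrahedron, a $2$-sphere. The six lost triangles hang together along the shared edges $\{1,12\}$, $\{12,123\}$, $\{1,123\}$, $\{1,13\}$, $\{13,123\}$, in a tree-like pattern. We have cut a region out of a sphere, and we ask whether the remaining $18$ triangles can be listed so that each new triangle meets the union of the earlier ones in a nonempty union of its edges. We ask this for every polytope, every dimension, and every interval of faces.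

## 2. Shellings, edge removal, and what will be proved

**Posets.** All posets are finite. The *rank* of a poset is the maximum length of a chain in it, where a chain with $m$ elements has length $m-1$; the empty poset has rank $-1$. We write $x\lessdot y$ for a cover relation. In a poset with minimum $\hat0$ and maximum $\hat1$, the *proper part* is what remains after removing $\hat0$ and $\hat1$; for $\mathcal L$ it is denoted $\overline{\mathcal L}$. We write $(x,y)$ for the open interval $\{z:x<z<y\}$ and $[x,y]$ for the closed one.

**Complexes.** The *order complex* $\Delta(\mathcal P)$ is the simplicial complex of all chains of $\mathcal P$, so its dimension is the rank of $\mathcal P$. For a finite set $A$, $2^A$ is the full simplex on $A$. The join of complexes on disjoint vertex sets is $\Delta*\Gamma=\{\sigma\cup\tau:\sigma\in\Delta,\tau\in\Gamma\}$, so $\dim(\Delta*\Gamma)=\dim\Delta+\dim\Gamma+1$. We have $\Delta(\varnothing)=\{\varnothing\}$, of dimension $-1$, and joining with $\{\varnothing\}$ changes nothing.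

**Shellings.** Let $\Delta$ be a pure $D$-dimensional complex, that is, all its facets have dimension $D$. A *ridge* of a facet is a $(D-1)$-face of it. An ordering $A_1,\dots,A_t$ of the facets is a *shelling* if for every $j>1$ the complex $2^{A_j}\cap\bigcup_{i<j}2^{A_i}$ is generated by a nonempty set of ridges of $A_j$. That complex is generated by the sets $A_i\cap A_j$ with $i<j$, so the condition says:
$$\text{for all } i<j \text{ there are } k<j \text{ and a ridge } R \text{ of } A_j \text{ with } A_i\cap A_j\subseteq R\subseteq A_k. \tag{1}$$
A complex is *shellable* if it has a shelling; $\{\varnothing\}$ is shellable of dimension $-1$. A poset is shellable if its order complex is; in particular it is then pure, i.e. graded. For a $1$-dimensional complex, (1) says that each new edge shares an endpoint with an earlier one. So a shellable graph is connected, and a path or a cycle, listed along its length, is shelled.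

**Edge removal.** For a closed interval $\mathcal I=[a,b]$ of $\mathcal P$, the poset $\mathcal P\ominus\mathcal I$ has the same ground set as $\mathcal P$. Its Hasse diagram is that of $\mathcal P$ with all edges $x\lessdot y$ removed for which $x,y\in\mathcal I$, and its order is the transitive closure of the remaining cover relations.

*Example.* One has to be careful with the transitive closure. Let $\mathcal P$ be the chain $1<2<3<4$ and $\mathcal I=[2,3]$. The only removed edge is $2\lessdot 3$. But then $1<4$, $1<3$, $2<4$ are lost too, although none of these pairs lies inside $\mathcal I$, and the rank drops from $3$ to $1$. In the tetrahedron the only lost relations were inside $\mathcal I$.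

**Definition.** A poset $\mathcal P$ is *edgewise strongly shellable* if $\mathcal P\ominus\mathcal I$ is shellable of the same rank as $\mathcal P$ for every closed interval $\mathcal I\subseteq\mathcal P$.

The problem comes from Athanasiadis and Kallipoliti, "Edgewise Cohen-Macaulay connectivity of partially ordered sets", arXiv:1504.04062 (2015): are the proper parts of face lattices of convex polytopes edgewise strongly shellable? Here the face lattice consists of all faces, including $\hat0=\varnothing$ and $\hat1=P$, ordered by inclusion. It is known that for these lattices, and more generally for every Gorenstein* lattice $\mathcal L$, the poset $\overline{\mathcal L}\ominus\mathcal I$ is Cohen–Macaulay of the same rank as $\overline{\mathcal L}$; we shall not use this. We shall use that boundaries of polytopes are shellable (Bruggesser–Mani), in the form recalled in Section 6.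

The answer is yes.

**Theorem 1.** Let $P$ be a $d$-polytope ($d\ge1$) with face lattice $\mathcal L$, and let $\mathcal I=[F,G]\subseteq\overline{\mathcal L}$. Then $\overline{\mathcal L}\ominus\mathcal I$ is shellable of rank $d-1$. So is $\overline{\mathcal L}\smallsetminus\mathcal I$.

**Theorem 2.** With the same notation let $\rho=\dim G-\dim F+1$ and $K=\Delta(\overline{\mathcal L})$. Then $K$ has a shelling along which $|c\cap\mathcal I|$ is weakly increasing, $c$ being the maximal chains. For $0\le k<\rho$, let $K_k$ be the complex generated by the maximal chains $c$ with $|c\cap\mathcal I|\le k$. Then $K_k$ and the complex generated by the remaining maximal chains are both shellable $(d-1)$-balls. In particular, if $F\ne G$, then $\Delta(\overline{\mathcal L}\ominus\mathcal I)=K_1$ is a shellable ball.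

For the tetrahedron and $\mathcal I=[1,123]$, the numbers of maximal chains with $|c\cap\mathcal I|=0,1,2,3$ are $12,6,4,2$. The $18$ triangles of Section 1 form $K_1$.

The proof of Theorem 1 uses very little about polytopes. For a finite graded bounded poset $\mathcal L$ consider three properties.

* **(P1)** If $\hat0<F<y\le\hat1$, then $A(F,y):=\{z:\hat0<z<y,\ z\not\ge F\}$ is shellable of the same rank as $(\hat0,y)$.
* **(P2)** If $\hat0\le x<G<\hat1$, then $B(x,G):=\{z:x<z<\hat1,\ z\not\le G\}$ is shellable of the same rank as $(x,\hat1)$.
* **(P3)** All open intervals $(x,y)$ of $\mathcal L$ with $x<y$ are shellable, of rank equal to the length of $[x,y]$ minus $2$.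

*Examples.* In the tetrahedron, $A(1,\hat1)$ consists of the nonempty faces of the triangle $234$, including $234$ itself. Its order complex is a disc of six triangles around $234$, of dimension $2$ as required. For the chain $\hat0<1<2<3<4<\hat1$, on the other hand, $A(2,4)=\{1\}$ has rank $0$ while $(\hat0,4)$ has rank $2$, so (P1) fails; we saw above that edge removal damages this poset.

**Theorem 3.** Let $\mathcal L$ be a finite graded bounded poset satisfying (P1)–(P3). Then $\overline{\mathcal L}\ominus\mathcal I$ is shellable of the same rank as $\overline{\mathcal L}$ for every closed interval $\mathcal I\subseteq\overline{\mathcal L}$.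

## 3. Striking out chains versus adding elements

The order complex of $\overline{\mathcal L}$ is shellable. So a sensible first try is this: fix a shelling, strike out the chains that die when the edges inside $\mathcal I$ are removed, and hope that the surviving order is a shelling. The hexagon shows where this can break. Its edges in cyclic order,
$$\{1,12\},\ \{12,2\},\ \{2,23\},\ \{23,3\},\ \{3,13\},\ \{13,1\},$$
form a shelling. Let $\mathcal I=[2,23]$ and strike out $\{2,23\}$. The third edge of the list is now $\{23,3\}$, and it meets the two edges before it only in $\varnothing$, not in a ridge: condition (1) fails. The ridge of $\{23,3\}$ that did the work was the point $23$, and it was supplied by the chain we struck out. The path that is left is of course shellable, but in a different order. A shelling fixed in advance takes no notice of $\mathcal I$.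

If the struck chains happen to form a final segment of the shelling, then the survivors form an initial segment and there is nothing to check. Theorem 2 provides such an order, but we have to construct it.

The construction adds *elements* of the poset instead of chains. When a new element $x$ is added to a poset, the order complex grows by all chains through $x$, and these are the sets $\{x\}\cup\tau$ with $\tau$ in the order complex of the elements comparable to $x$, the *link* of $x$. If the link is shellable of dimension one less than the complex we have, we expect the enlarged complex to be shellable as well (Lemma 5 below). Everything then depends on an order of insertion for which all links are under control. Here it is for the tetrahedron and $\mathcal I=[1,123]$.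

Start from the faces not containing $1$: the disc of six triangles around $234$. Next add the faces that contain $1$ but are not contained in $123$, larger faces first.

* Add $124$. Comparable and present: $2,4,24$. The link is the path $2-24-4$, so two triangles are added.
* Add $134$. The link is the path $3-34-4$: two triangles.
* Add $14$. Comparable and present: $4$ below, $124$ and $134$ above. The link is the path $124-4-134$: two triangles.

Now we have $12$ triangles, the chains avoiding $\mathcal I$. Finally add the four elements of $\mathcal I$, in the new order, where they are pairwise incomparable.

* Add $1$: the link is the path $124-14-134$, two triangles.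
* Add $12$: the link is the edge $2-124$, one triangle.
* Add $13$: the link is the edge $3-134$, one triangle.
* Add $123$: the link is the path $2-23-3$, two triangles.

The total is $18$, and each link was a path. The rule "larger faces first" in the middle phase matters. Had we added $14$ right after the first disc, the only comparable element present would have been $4$, and we would have attached a single edge $\{4,14\}$ to a $2$-dimensional complex, losing purity.

In general the links will be joins of pieces of the form $A(F,y)$, $B(x,G)$ and open intervals, and (P1)–(P3) say exactly that these pieces are shellable of the right dimension.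

## 4. Joins and attachments

**Lemma 4.** If $A_1,\dots,A_s$ and $B_1,\dots,B_t$ are shellings of complexes on disjoint vertex sets, then the facets $A_i\cup B_j$, in lexicographic order of $(i,j)$, form a shelling of the join.

*Proof.* We verify (1). Let $A_{i'}\cup B_{j'}$ come before $A_i\cup B_j$.

Suppose $i'<i$. Then $(A_i\cup B_j)\cap(A_{i'}\cup B_{j'})\subseteq(A_i\cap A_{i'})\cup B_j$. By (1) for the first shelling there are a ridge $R$ of $A_i$ and an index $i''<i$ with $A_i\cap A_{i'}\subseteq R\subseteq A_{i''}$. So the intersection lies in $R\cup B_j$, which is a ridge of $A_i\cup B_j$ and lies in the earlier facet $A_{i''}\cup B_j$.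

Suppose $i'=i$ and $j'<j$. Then the intersection is $A_i\cup(B_j\cap B_{j'})$. By (1) for the second shelling there are a ridge $S$ of $B_j$ and $j''<j$ with $B_j\cap B_{j'}\subseteq S\subseteq B_{j''}$. The ridge $A_i\cup S$ contains the intersection and lies in the earlier facet $A_i\cup B_{j''}$. $\square$

The next lemma attaches all facets that contain a given set $e$ at once. For Theorem 1 the set $e$ is a single new vertex. For Theorem 2 it may also be a pair.

**Lemma 5.** Let $\Delta$ be a pure $D$-dimensional shellable complex, $e\notin\Delta$ a nonempty finite set, and $\Gamma$ a shellable complex of dimension $D-|e|$ with vertex set disjoint from $e$. Suppose $\sigma\cup\tau\in\Delta$ for all $\sigma\subsetneq e$ and $\tau\in\Gamma$. Then $\Delta\cup(2^e*\Gamma)$ is pure $D$-dimensional and shellable: take a shelling of $\Delta$ followed by $e\cup L_1,\dots,e\cup L_t$, where $L_1,\dots,L_t$ is a shelling of $\Gamma$.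

*Proof.* Each $e\cup L_j$ has $|e|+(D-|e|+1)=D+1$ elements, so the union is pure of dimension $D$. Its facets are those of $\Delta$ and the sets $e\cup L_j$, which are not in $\Delta$ because $e\notin\Delta$. The facets of $\Delta$ come first and are shelled. Consider $e\cup L_j$ and a face $\varphi\subseteq e\cup L_j$.

If $e\not\subseteq\varphi$, then $\varphi=\sigma\cup\tau$ with $\sigma\subsetneq e$ and $\tau\subseteq L_j$, so $\varphi\in\Delta$ by hypothesis. Thus all such $\varphi$ lie in the earlier part. They are exactly the faces of the sets $(e\smallsetminus\{v\})\cup L_j$ with $v\in e$, which are ridges of $e\cup L_j$. There is at least one of them, because $e\neq\varnothing$.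

If $e\subseteq\varphi$, then $\varphi\notin\Delta$, because $e\notin\Delta$. So $\varphi$ lies in the earlier part iff $\varphi\subseteq e\cup L_i$ for some $i<j$, that is, $\varphi\subseteq e\cup(L_i\cap L_j)$. By (1) for $\Gamma$ there are a ridge $R$ of $L_j$ and $i'<j$ with $L_i\cap L_j\subseteq R\subseteq L_{i'}$. Then $\varphi\subseteq e\cup R$, which is a ridge of $e\cup L_j$ and lies in the earlier facet $e\cup L_{i'}$.

So the intersection of $2^{e\cup L_j}$ with the earlier part is generated by a nonempty set of ridges. $\square$

When $e=\{x\}$ with $x$ a new vertex, the only proper subset of $e$ is $\varnothing$, and the hypothesis just says $\Gamma\subseteq\Delta$.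

## 5. From a shelling of a polytopal complex to a shelling of its chains

A *polytopal complex* is a finite family of polytopes, closed under taking faces, in which any two members meet in a common face of both. Recall Ziegler, *Lectures on Polytopes*, Def. 8.1. A shelling of a pure polytopal complex $C$ is an ordering $C_1,\dots,C_s$ of its facets such that either $\dim C=0$ (and the order is arbitrary), or $\partial C_1$ has a shelling and for each $j>1$ there is a shelling $R_1,\dots,R_t$ of $\partial C_j$ with
$$C_j\cap\bigcup_{i<j}C_i=R_1\cup\dots\cup R_r\qquad\text{for some } 1\le r\le t. \tag{2}$$
For a simplicial complex this agrees with the definition of Section 2. Indeed, any two facets $A\smallsetminus\{x\}$, $A\smallsetminus\{x'\}$ of a simplex boundary $\partial 2^A$ meet in the common ridge $A\smallsetminus\{x,x'\}$. By induction on dimension, every ordering of the facets of a simplex boundary is a shelling, and therefore (2) only asks for a nonempty union of ridges.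

We shall use the following elementary fact.
$$\text{If } H,R \text{ are faces of a polytope and a relative interior point of } H \text{ lies in } R, \text{ then } H\subseteq R. \tag{3}$$
If $R$ is the whole polytope this is trivial. Otherwise $R$ is the zero set on the polytope of an affine function $\ell$ that is nonnegative on it. (For $R=\varnothing$ there is nothing to prove.) As $\ell\ge0$ on $H$ and $\ell$ vanishes at a relative interior point of $H$, it vanishes on $H$.

**Lemma 6.** Let $C_1,\dots,C_s$ be a shelling of a polytopal complex $C$. Then the order complex of the poset of nonempty faces of $C$ has a shelling in which chains with top $C_j$ precede those with top $C_{j+1}$, for all $j$.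

*Proof.* We use induction on $\dim C$. If $\dim C=0$, the order complex is a finite set of points, and any order is a shelling. Let $\dim C\ge1$.

**Setting up the order.** The purpose is to shell the chains under each $C_j$ so that those already present come first. For $j>1$ take $R_1,\dots,R_t$ and $r\ge1$ as in (2), and let $U_j$ be the order complex of the set of nonempty faces of $R_1,\dots,R_r$. For $j=1$ take any shelling of $\partial C_1$. By the induction hypothesis applied to $\partial C_j$, the maximal chains $L$ of nonempty faces of $\partial C_j$ have a shelling in which the tops occur in the order $R_1,\dots,R_t$. For $j>1$, the ones with top among $R_1,\dots,R_r$ are exactly those in $U_j$. They are the facets of $U_j$, and they come first. The maximal chains of nonempty faces of $C$ are the sets $L\cup\{C_j\}$. Order them first by $j$, then by the chosen order of the chains $L$.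

**Which chains under $C_j$ are old.** Let $j>1$. The maximal chains with top among $C_1,\dots,C_{j-1}$ generate the order complex $O$ of the nonempty faces of $C_1,\dots,C_{j-1}$. We claim that a chain of proper nonempty faces of $C_j$ lies in $O$ iff it lies in $U_j$. The empty chain lies in both, so let $H$ be the top of the chain. If $H$ is a face of some $C_i$ with $i<j$, then $H\subseteq R_1\cup\dots\cup R_r$ by (2). A relative interior point of $H$ lies in some $R_l$ with $l\le r$, and $H\subseteq R_l$ by (3). So $H$ is a face of $R_l$, and the chain lies in $U_j$. Conversely, let $H$ be a face of $R_l$ with $l\le r$. By (2) a relative interior point of $R_l$ lies in some $C_i$ with $i<j$, hence in $C_i\cap C_j$, which is a face of $C_j$. By (3), $R_l\subseteq C_i\cap C_j$. So $R_l$ is a face of $C_i\cap C_j$, hence of $C_i$. Therefore $H$ and all faces of $H$ are faces of $C_i$, and the chain lies in $O$.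

**Checking the shelling condition.** Let $j>1$. The element $C_j$ is not a vertex of $O$, since it is not a face of another facet of $C$. So the intersection of $2^{L\cup\{C_j\}}$ with the earlier part is
$$(2^L\cap U_j)\ \cup\ \Big(2^{\{C_j\}}*\big(2^L\cap\textstyle\bigcup_{L'}2^{L'}\big)\Big),$$
where $L'$ runs over the chains of $\partial C_j$ earlier than $L$; if there are none, the second part is absent. When the second part is present, $2^L\cap\bigcup_{L'}2^{L'}$ is generated by ridges $R$ of $L$, so the second part is generated by the ridges $R\cup\{C_j\}$.

* If $L\in U_j$, the first part is $2^L$, generated by the ridge $L$ of $L\cup\{C_j\}$.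
* If $L\notin U_j$, then all facets of $U_j$ are earlier than $L$, and there is at least one because $r\ge1$. Hence $2^L\cap U_j\subseteq2^L\cap\bigcup_{L'}2^{L'}$, and the first part is contained in the second.

In both cases the intersection is generated by a nonempty set of ridges. For $j=1$ only the second part occurs, and the condition is that of the shelling of the chains of $\partial C_1$, with $C_1$ added to everything. $\square$

## 6. Faces that do not contain a given face

We recall the facts on polytopes that will be used, all from Ziegler's book: every interval $[x,y]$, $x<y$, of a face lattice is isomorphic to the face lattice of a polytope, of dimension one less than the length of $[x,y]$ (Thm 2.7); the opposite of a face lattice is a face lattice (Cor. 2.14); each proper face is the intersection of the facets containing it; if a point outside a polytope lies on no facet hyperplane, then the boundary complex has a shelling in which the facets visible from that point come first (Bruggesser–Mani, Thm 8.12); the reverse of a shelling of the boundary complex of a polytope is again a shelling (Lemma 8.10).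

**Proposition 7.** The face lattice of a polytope satisfies (P1), (P2) and (P3).

*Proof of (P1).* The aim is to exhibit $A(F,y)$ as the set of nonempty faces of an initial segment of a shelling. Here $y$ is a polytope and $F$ is a nonempty proper face of it. Work in $\operatorname{aff}y$. Choose $p\in\operatorname{relint}F$ and $q\in\operatorname{relint}y$. For each facet $H$ of $y$ let $\ell_H$ be an affine function that is nonnegative on $y$ with zero set $H$ on $y$. Then $\ell_H(q)>0$. By (3), $\ell_H(p)=0$ if $F\subseteq H$, and otherwise $\ell_H(p)>0$. At the point $p_\varepsilon=p+\varepsilon(p-q)$ we have
$$\ell_H(p_\varepsilon)=(1+\varepsilon)\,\ell_H(p)-\varepsilon\,\ell_H(q).$$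
This is negative if $F\subseteq H$, and for small $\varepsilon>0$ it is positive if $F\not\subseteq H$. So $p_\varepsilon$ lies on no facet hyperplane, and the facets visible from it are exactly those containing $F$. There is at least one such facet, so $p_\varepsilon\notin y$.

By Bruggesser–Mani, $\partial y$ has a shelling that starts with the facets containing $F$. Its reverse is a shelling that starts with the facets *not* containing $F$. There is at least one of these, because the intersection of all facets of $y$ is $\varnothing\not\supseteq F$. So these facets generate a shellable polytopal complex $C$ of dimension $\dim y-1$.

It remains to identify the nonempty faces of $C$. Let $z$ be a nonempty proper face of $y$. Since $z$ is the intersection of the facets containing it, $z\not\supseteq F$ iff some facet containing $z$ does not contain $F$, that is, iff $z$ is a face of $C$. So $A(F,y)$ is the poset of nonempty faces of $C$. By Lemma 6 it is shellable, of rank $\dim y-1$, which is the rank of $(\hat0,y)$.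

*Proof of (P2).* The aim is to read (P2) as (P1) upside down. The opposite of $[x,\hat1]$ is the face lattice of a polytope $y$. In it the bottom element is $\hat1$, the top element is $x$, and $G$ is a nonempty proper face because $x<G<\hat1$. The set of nonempty proper faces of $y$ that are not above $G$ in the opposite order is $\{z:x<z<\hat1,\ z\not\le G\}=B(x,G)$. By (P1), applied to $G$ and the whole polytope $y$, the opposite of $B(x,G)$ is shellable of the rank of the opposite of $(x,\hat1)$. Opposite posets have the same order complex.

*Proof of (P3).* If $[x,y]$ has length $1$, then $(x,y)$ is empty, and it is shellable of rank $-1$. Otherwise $[x,y]$ is the face lattice of a polytope of dimension $m\ge1$, where $m+1$ is the length of $[x,y]$. Its boundary complex is shellable by Bruggesser–Mani. By Lemma 6, the poset $(x,y)$ of its nonempty proper faces is shellable, of rank $m-1$. $\square$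

## 7. The order relation of $\overline{\mathcal L}\ominus\mathcal I$

From here to the end of Section 8, $\mathcal L$ is a finite graded bounded poset satisfying (P1)–(P3), $\mathcal I=[F,G]\subseteq\overline{\mathcal L}$, $\mathcal Q=\overline{\mathcal L}\ominus\mathcal I$, and $D$ is the rank of $\overline{\mathcal L}$. For a $d$-polytope, $D=d-1$. The rank function of $\mathcal L$ is written $\operatorname{rk}$, so $\operatorname{rk}\hat0=0$ and $\operatorname{rk}\hat1=D+2$.

**Lemma 8.** For $x,y\in\overline{\mathcal L}$ we have $x<_{\mathcal Q}y$ iff $x<y$ in $\mathcal L$ and $x,y$ are not both in $\mathcal I$.

So the elements of $\mathcal I$ become an antichain, and nothing else changes; the accident of the four-element chain in Section 2 cannot occur.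

*Proof.* Clearly $x<_{\mathcal Q}y$ implies $x<y$. If $x,y\in\mathcal I$ and $x<y$, then $[x,y]\subseteq\mathcal I$, so every saturated chain from $x$ to $y$ uses only removed edges, and $x\not<_{\mathcal Q}y$.

Now let $x<y$, not both in $\mathcal I$. We look for a saturated chain from $x$ to $y$ with at most one element in $\mathcal I$; no edge of such a chain was removed, so $x<_{\mathcal Q}y$.

* *Case $x\not\le G$ or $y\not\ge F$.* An element $z\in[x,y]\cap\mathcal I$ would give $x\le z\le G$ and $y\ge z\ge F$. So $[x,y]\cap\mathcal I=\varnothing$, and any saturated chain works.

In the remaining cases $x\le G$ and $y\ge F$.

* *Case $x\not\ge F$, $y=F$.* An element $z\in[x,y]\cap\mathcal I$ satisfies $z\ge F=y$, so $z=y$. Any saturated chain works.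
* *Case $x\not\ge F$, $y>F$.* Then $x\in A(F,y)$. Extend $x$ to a maximal chain of $A(F,y)$. By (P1), $A(F,y)$ is pure of the same rank as $(\hat0,y)$, so this chain has as many elements as a longest chain of $(\hat0,y)$. Since $\mathcal L$ is graded, it has one element of each rank $1,\dots,\operatorname{rk}y-1$. Its part from $x$ upward, together with $y$, is a saturated chain from $x$ to $y$, and all its elements other than $y$ are $\not\ge F$, hence not in $\mathcal I$.
* *Case $x\ge F$.* Since also $x\le G$, we have $x\in\mathcal I$, so $y\notin\mathcal I$. As $y>x\ge F$, this means $y\not\le G$. If $x=G$, an element $z\in[x,y]\cap\mathcal I$ satisfies $z\le G=x$, so $z=x$, and any saturated chain works. If $x<G$, then $y\in B(x,G)$. By (P2), as in the previous case, $y$ lies in a chain of $B(x,G)$ with one element of each rank $\operatorname{rk}x+1,\dots,\operatorname{rk}\hat1-1$. Its part up to $y$, together with $x$, is a saturated chain from $x$ to $y$ whose elements other than $x$ are $\not\le G$, hence not in $\mathcal I$. $\square$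

## 8. Building $\overline{\mathcal L}\ominus\mathcal I$ from the faces that avoid $F$

We prove Theorem 3. By Proposition 7 this also proves the first assertion of Theorem 1, and the second comes out at Step 2. One count is used repeatedly. For $y\in\overline{\mathcal L}$, the ranks of $(\hat0,y)$ and $(y,\hat1)$ are $\operatorname{rk}y-2$ and $D-\operatorname{rk}y$ by (P3), so a join of two complexes of these dimensions has dimension
$$(\operatorname{rk}y-2)+(D-\operatorname{rk}y)+1=D-1. \tag{4}$$

**Step 1: the starting complex.** We need a shellable complex of full dimension to start from. Let
$$\mathcal N=\{z\in\overline{\mathcal L}:z\not\ge F\}=A(F,\hat1).$$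
It is disjoint from $\mathcal I$, and by (P1) with $y=\hat1$, $\Delta(\mathcal N)$ is shellable of dimension $D$.

**Step 2: adding the elements above $F$ that lie outside $\mathcal I$.** This step reaches $\overline{\mathcal L}\smallsetminus\mathcal I$. Let
$$\mathcal U=\{y\in\overline{\mathcal L}:y\ge F,\ y\not\le G\}.$$
Add the elements of $\mathcal U$ to $\mathcal N$ one at a time, in order of weakly decreasing rank, always with the order of $\mathcal L$. Suppose $y\in\mathcal U$ is being added. We have $y\ne F$ since $F\le G$, so $y>F$. Which elements comparable to $y$ are present?

* Below $y$: elements of $\mathcal U$ below $y$ have smaller rank and are not yet present. So we get the elements of $\mathcal N$ below $y$, which form $A(F,y)$.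
* Above $y$: every $z$ with $y<z<\hat1$ satisfies $z\ge F$ and $z\not\le G$, so $z\in\mathcal U$. It has larger rank, so it is present. We get all of $(y,\hat1)$.

Hence the link of $y$ in the new order complex is $\Gamma=\Delta(A(F,y))*\Delta((y,\hat1))$. It is shellable by (P1), (P3) and Lemma 4. Since $A(F,y)$ has the rank of $(\hat0,y)$, formula (4) gives $\dim\Gamma=D-1$. All its faces are chains of elements already present. So Lemma 5 with $e=\{y\}$ applies, and the new order complex, which is the old one together with $2^{\{y\}}*\Gamma$, is shellable of dimension $D$.

When all of $\mathcal U$ has been added, we have $\mathcal M:=\mathcal N\cup\mathcal U$. An element of $\overline{\mathcal L}$ outside $\mathcal N$ is $\ge F$, and it then belongs to $\mathcal U$ or to $\mathcal I$ according to whether it is $\not\le G$ or $\le G$. So $\mathcal M=\overline{\mathcal L}\smallsetminus\mathcal I$, and it is shellable of rank $D$. For polytopes this is the second assertion of Theorem 1.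

**Step 3: adding the elements of $\mathcal I$.** This step reaches $\mathcal Q$. By Lemma 8, $\mathcal Q$ and $\mathcal L$ induce the same order on $\mathcal M$. Add the elements $x\in\mathcal I$ to $\mathcal M$ one at a time, in any order, using the order of $\mathcal Q$. By Lemma 8 the elements comparable to $x$ in $\mathcal Q$ all lie in $\mathcal M$; in particular, elements of $\mathcal I$ added earlier do not occur among them. They are the following.

* Below $x$: the $z\in\overline{\mathcal L}$ with $z<x$ and $z\notin\mathcal I$. Since $z<x\le G$, the condition $z\notin\mathcal I$ means $z\not\ge F$. So they form $A(F,x)$ if $x\ne F$, and $(\hat0,F)$ if $x=F$.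
* Above $x$: the $z\in\overline{\mathcal L}$ with $z>x$ and $z\notin\mathcal I$. Since $z>x\ge F$, this means $z\not\le G$. So they form $B(x,G)$ if $x\ne G$, and $(G,\hat1)$ if $x=G$.

Each lower element $z$ and each upper element $w$ satisfy $z<x<w$ in $\mathcal L$ and lie outside $\mathcal I$, so $z<_{\mathcal Q}w$. Hence the link of $x$ is the join of the order complexes of the two sets. It is contained in $\Delta(\mathcal M)$. By (P1), (P2), (P3) and Lemma 4 it is shellable, and since the two sets have the ranks of $(\hat0,x)$ and $(x,\hat1)$, formula (4) gives dimension $D-1$. By Lemma 5 with $e=\{x\}$, each addition preserves shellability and the dimension $D$. After all $x\in\mathcal I$ have been added, the complex is $\Delta(\mathcal Q)$.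

So $\overline{\mathcal L}\ominus\mathcal I$ is shellable of rank $D$, the rank of $\overline{\mathcal L}$. This proves Theorem 3 and Theorem 1. $\blacksquare$

## 9. Sorting all maximal chains by their number of elements in $\mathcal I$

We return to polytopes, with $D=d-1$ and $K=\Delta(\overline{\mathcal L})$, and prove Theorem 2. Section 8 shelled the chains with few elements in $\mathcal I$. We now continue through all of $K$, attaching for $k=1,2,\dots,\rho$ the maximal chains with exactly $k$ elements in $\mathcal I$. Let $c$ be such a chain, $k\ge1$, and let $u$ and $v$ be the minimum and the maximum of $c\cap\mathcal I$. Elements of $c$ between $u$ and $v$ lie in $\mathcal I$ as well, because $\mathcal I$ is an interval. So $c\cap\mathcal I$ consists of $k$ elements of consecutive dimensions, and $\dim v-\dim u=k-1$. This suggests attaching together all chains with the same pair $\{u,v\}$, by Lemma 5 with $e=\{u,v\}$.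

*Example.* For the tetrahedron and $\mathcal I=[1,123]$, take $k=2$. The pair $e=\{1,12\}$ brings in the triangle $\{1,12,124\}$. Its edges $\{12,124\}$ and $\{1,124\}$ are already in the triangles $\{2,12,124\}$ and $\{1,14,124\}$ of $K_1$. For $k=3$ the pair $e=\{1,123\}$ brings in the last two triangles, $\{1,12,123\}$ and $\{1,13,123\}$.

**Step 1: the beginning.** We identify $K_0$. By Step 2 of Section 8, $\Delta(\mathcal M)$ with $\mathcal M=\overline{\mathcal L}\smallsetminus\mathcal I$ is pure of dimension $D$. So its facets are the maximal chains of $\overline{\mathcal L}$ that avoid $\mathcal I$, that is, $\Delta(\mathcal M)=K_0$. It is shellable.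

**Step 2: what is attached at level $k$.** Let $1\le k\le\rho$, and suppose that a shelling of $K_{k-1}$ has been constructed; we also write $K_\rho=K$, in agreement with the definition, since $|c\cap\mathcal I|\le\rho$ always. Consider all $e=\{u,v\}$ with $F\le u\le v\le G$ and $\dim v-\dim u=k-1$, so that $e=\{u\}$ if $k=1$. Put
$$\Gamma_e=\Delta\{z:\hat0<z<u,\ z\not\ge F\}*\Delta((u,v))*\Delta\{z:v<z<\hat1,\ z\not\le G\},$$
with the middle factor omitted if $k=1$. The first set is $A(F,u)$, or $(\hat0,F)$ if $u=F$. The last is $B(v,G)$, or $(G,\hat1)$ if $v=G$. By (P1)–(P3) and Lemma 4, $\Gamma_e$ is shellable. Its facets have $\dim u$ elements from the first factor and $d-1-\dim v$ from the last. For $k\ge2$ there are also $\dim v-\dim u-1=k-2$ from the middle one. The total is $d-2=D-1$ if $k\ge2$, and $d-1=D$ if $k=1$. In both cases $\dim\Gamma_e=D-|e|$.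

The sets $e\cup L$, with $L$ a facet of $\Gamma_e$, are exactly the maximal chains $c$ for which $c\cap\mathcal I$ has minimum $u$ and maximum $v$. Indeed, in $e\cup L$ the elements below $u$ are $\not\ge F$ and those above $v$ are $\not\le G$, so they are outside $\mathcal I$. The set $e\cup L$ has $D+1=d$ elements, so it is a maximal chain. Conversely, if $c\cap\mathcal I$ has minimum $u$ and maximum $v$, then an element $z<u$ of $c$ is outside $\mathcal I$ and satisfies $z\le G$, so $z\not\ge F$. Likewise an element $z>v$ of $c$ satisfies $z\not\le G$. These chains have $|c\cap\mathcal I|=k$, and every maximal chain with $|c\cap\mathcal I|=k$ belongs to exactly one $e$.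

Attach $2^e*\Gamma_e$ to $K_{k-1}$ for all such $e$, one after another in any order. Steps 3 and 4 check the two hypotheses of Lemma 5 at each attachment.

**Step 3: $e$ is not in the current complex.** Otherwise $e$ would lie in a facet $c$ of it. A maximal chain $c$ containing $u$ and $v$ contains an element of every dimension from $\dim u$ to $\dim v$ lying between $u$ and $v$, hence at least $k$ elements of $\mathcal I$. So $c$ is not a facet of $K_{k-1}$. If $|c\cap\mathcal I|=k$, then these $k$ elements are all of $c\cap\mathcal I$, and $u$ and $v$ are its extreme elements. So $c$ belongs to $e$ and was not attached for an earlier $e'\neq e$.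

**Step 4: $\sigma\cup\tau$ is in the current complex for $\sigma\subsetneq e$ and $\tau\in\Gamma_e$.** If $k=1$, then $\sigma=\varnothing$ and $\tau$ is a chain of elements outside $\mathcal I$, so $\tau\in\Delta(\mathcal M)=K_0$.

Let $k\ge2$. Choose a facet $L\supseteq\tau$ of $\Gamma_e$ and put $c=e\cup L$. Then $\sigma\cup\tau$ is contained in $c\smallsetminus\{u\}$ or in $c\smallsetminus\{v\}$, so it suffices to show that these two ridges are in $K_{k-1}$. The device is to exchange one element of $c$. An interval of length $2$ in $\mathcal L$ is the face lattice of a segment, so it has exactly two elements strictly between its ends.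

*Exchanging $u$.* Let $a$ be the element of $c\cup\{\hat0\}$ immediately below $u$, and $b\in c$ the element immediately above $u$, which exists because $v>u$. Let $u'\neq u$ be the other element strictly between $a$ and $b$. Then $u\wedge u'=a$, since $u\wedge u'$ is at least $a$ and has smaller rank than $u$. We have $a\not\ge F$: either $a=\hat0$, or $a\in c\smallsetminus\mathcal I$ and $a<u\le G$. If $u'\ge F$, then $u\ge F$ would give $a=u\wedge u'\ge F$, a contradiction. So $u'\not\ge F$ and $u'\notin\mathcal I$. The maximal chain $(c\smallsetminus\{u\})\cup\{u'\}$ therefore has exactly $k-1$ elements in $\mathcal I$, and $c\smallsetminus\{u\}\in K_{k-1}$.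

*Exchanging $v$.* Now let $b$ be the element of $c\cup\{\hat1\}$ immediately above $v$, and $a\in c$ the element immediately below $v$, which exists because $u<v$. Let $v'\ne v$ be the other element strictly between $a$ and $b$. Then $v\vee v'=b$, since $v\vee v'$ is at most $b$ and has larger rank than $v$. We have $b\not\le G$: either $b=\hat1$, or $b\in c\smallsetminus\mathcal I$ and $b>v\ge F$. If $v'\le G$, then $v\le G$ would give $b=v\vee v'\le G$, a contradiction. So $v'\notin\mathcal I$, the maximal chain $(c\smallsetminus\{v\})\cup\{v'\}$ has exactly $k-1$ elements in $\mathcal I$, and $c\smallsetminus\{v\}\in K_{k-1}$.

**Step 5: the shelling of $K$.** By Lemma 5 each attachment extends the shelling, and after all $e$ of level $k$ we have a shelling of $K_k$ that starts with the one of $K_{k-1}$. At $k=\rho$ we reach $K_\rho=K$. The result is a shelling of $K$ along which $|c\cap\mathcal I|$ is weakly increasing, and each $K_k$ is generated by an initial segment of it. In particular each $K_k$ is shellable.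

## 10. Two complementary balls

It remains to prove the statement on balls in Theorem 2. We use two published results. The first is Danaraj–Klee (*Shellings of spheres and polytopes*, Duke Math. J. 41 (1974)): a shellable complex in which every ridge lies in at most two facets, and some ridge in only one, is a ball. The second is Ewald–Shephard (*Stellar subdivisions of boundary complexes of convex polytopes*, Math. Ann. 210 (1974)), which gives that $K$, the barycentric subdivision of $\partial P$, is isomorphic to the boundary complex of a simplicial polytope. Let $0\le k<\rho$.

**Step 1: a criterion.** The purpose is to reduce to shellability. A ridge of $K$ is a maximal chain with one element removed. The gap is a length-$2$ interval of $\mathcal L$, which can be filled in exactly two ways, so each ridge of $K$ lies in exactly two facets. Also, any two facets of $K$ are joined by a sequence of facets in which neighbors share a ridge, because in a shelling every facet after the first shares a ridge with an earlier one. Now let $K'$ be a shellable complex generated by some, but not all, of the facets of $K$, and at least one. Go along such a sequence from a facet in $K'$ to a facet not in $K'$. At the first step out of $K'$ we cross a ridge that lies in only one facet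 of $K'$. By Danaraj–Klee, $K'$ is a ball, of dimension $d-1$.

**Step 2: $K_k$ is a ball.** It is shellable by Section 9 and has at least one facet, since $K_0$ has. It is not all of $K$: extend a maximal chain of $[F,G]$ to a maximal chain of $\overline{\mathcal L}$. This chain has $\rho>k$ elements in $\mathcal I$. So Step 1 applies.

**Step 3: the complement is a ball.** Here we need the complement to be shellable. Because $K$ is the boundary complex of a simplicial polytope up to isomorphism, and the two notions of shelling agree for simplicial complexes, the reverse of the shelling of $K$ from Section 9 is a shelling (Ziegler, Lemma 8.10). The maximal chains with $|c\cap\mathcal I|>k$ form an initial segment of it. So the complex they generate is shellable. It has at least one facet and not all facets of $K$, by Step 2. So Step 1 applies.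

**Step 4: $\Delta(\overline{\mathcal L}\ominus\mathcal I)$.** By Lemma 8, the faces of $\Delta(\mathcal Q)$ are the chains of $\overline{\mathcal L}$ with at most one element in $\mathcal I$. By Theorem 1 this complex is pure of dimension $d-1$, so it is generated by the maximal chains $c$ of $\overline{\mathcal L}$ with $|c\cap\mathcal I|\le1$. If $F\ne G$, then $\rho\ge2$, these chains generate $K_1$ with $1<\rho$, and $\Delta(\mathcal Q)=K_1$ is a shellable ball by Step 2. This completes the proof of Theorem 2. $\blacksquare$

## 11. Two intervals in a polygon

Shellability can be lost when the edges of two intervals are removed. For a polygon, the Hasse diagram of $\overline{\mathcal L}$ is a cycle, as for the triangle in Section 1, and an interval $[v,e]$ with $v$ a vertex on the edge $e$ contributes exactly one edge of it. Removing two edges of the cycle leaves a disconnected graph that still has edges. For the hexagon, removing $2-23$ and $3-13$ leaves the two paths $23-3$ and $13-1-12-2$. The rank is still $1$, but a shellable complex of dimension $1$ is connected, so the result is not shellable.
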